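\title{A homogeneously licci ideal whose Hilbert function is not that of a licci monomial ideal}

\begin{abstract}
Given a zero-dimensional homogeneously licci ideal in a polynomial ring, is there a licci monomial ideal with the same Hilbert function? We show that, over every field, the answer is yes in at most two variables and no in three or more, and we give an explicit counterexample in three variables. The main tool is the number $\dim_k\operatorname{Hom}_R(I,R/I)-N\dim_kR/I$, where $N$ is the number of variables. It is invariant under linkage, and a zero-dimensional monomial ideal in three variables is licci exactly when it vanishes.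
\end{abstract}

\section{Introduction}

Let $k$ be a field and $R=k[x_1,\dots,x_N]$. A sequence $\mathbf f=f_1,\dots,f_g$ in $R$ is \emph{regular} if $(\mathbf f)\ne R$ and each $f_i$ is a nonzerodivisor modulo $(f_1,\dots,f_{i-1})$; an ideal generated by a regular sequence is a \emph{complete intersection}. For ideals $A,B$ write $A:B=\{r\in R: rB\subseteq A\}$. Two proper ideals $I$ and $J$ are \emph{directly linked}, written $I\sim J$, if there is a regular sequence $\mathbf f$ with
\[
I=(\mathbf f):J\qquad\text{and}\qquad J=(\mathbf f):I .
\]
Thus $I$ and $J$ are complementary pieces of one complete intersection; for instance, $x^2,y^2$ links $(x,y)$ to $(x^2,xy,y^2)$ in $k[x,y]$. The \emph{linkage class} of $J$ consists of all $I$ that admit a chain $I=I_0\sim I_1\sim\dots\sim I_n=J$, and $I$ is \emph{licci} if it lies in the linkage class of a complete intersection. A homogeneous ideal is \emph{homogeneously licci} if such a chain to a complete intersection exists in which every regular sequence consists of forms. An ideal $I$ is \emph{zero-dimensional} if $R/I$ has Krull dimension $0$, that is, if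 $R/I$ is a nonzero finite-dimensional $k$-vector space. The Hilbert function of a homogeneous ideal $I$ is $h_I(d)=\dim_k(R/I)_d$, and $H_I=\sum_dh_I(d)t^d$ is its Hilbert series. The following question is posed in \cite{Keyton}.

\begin{quote}
\emph{If $I$ is a zero-dimensional homogeneously licci ideal, is there a licci monomial ideal with the same Hilbert function as $I$?}
\end{quote}

Every homogeneous ideal has the Hilbert function of a monomial ideal, namely of any of its initial ideals. The question is whether the monomial ideal can be chosen licci, and the choice matters: both $(x^2,y^2,z^2)$ and $(x^2,xy,xz,y^3,y^2z,yz^2,z^4)$ have Hilbert function $1,3,3,1$, but the second is not licci (by Proposition~\ref{prop:invariance} and Lemma~\ref{lem:common}). There are good reasons to guess that a licci choice always exists. A complete intersection of $N$ forms of degrees $d_1,\dots,d_N$ has the Hilbert function of $(x_1^{d_1},\dots,x_N^{d_N})$. The simplest way to build new licci ideals from old ones changes the Hilbert function by a rule that depends only on the degrees of the forms used (Lemma~\ref{lem:bdl}),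 so one may hope to repeat any such construction with powers of the variables. And in two variables every zero-dimensional monomial ideal is licci. Nevertheless the answer is no.

For a zero-dimensional ideal $I\subset R$ put
\[
\lambda(I)=\dim_kR/I,\qquad \tau(I)=\dim_k\operatorname{Hom}_R(I,R/I).
\]
The space $\operatorname{Hom}_R(I,R/I)$ is the tangent space at $I$ to the Hilbert scheme of points, so $\tau(I)$ counts first-order deformations of $I$, while $\lambda$ distinct points move in $N\lambda$ directions. This interpretation explains why we compare $\tau$ with $N\lambda$; it is not used in the proofs. The field $k$ is arbitrary throughout.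

\begin{theorem}\label{thm:A}
In $k[x,y,z]$ let
\[
I=(x^8,\;y^4z^4)+(y+z)^{100}\,(x^4,\;y^{1000},\;xz^4,\;yz^4,\;z^{2004}).
\]
Then $I$ is zero-dimensional and homogeneously licci, but no licci monomial ideal of $k[x,y,z]$ (licci via arbitrary regular sequences) has the same Hilbert function. In fact no monomial ideal $M$ with $\tau(M)=3\lambda(M)$ has this Hilbert function.
\end{theorem}

\begin{theorem}\label{thm:B}
Over any field $k$, the question has a positive answer for all zero-dimensional homogeneously licci ideals $I\subset k[x_1,\dots,x_N]$ if and only if $N\le2$.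
\end{theorem}

\begin{theorem}\label{thm:C}
A zero-dimensional monomial ideal $M\subset k[x,y,z]$ is licci if and only if $\tau(M)=3\lambda(M)$.
\end{theorem}

A negative answer requires control of all licci monomial ideals, although their links may be neither monomial nor homogeneous. The equation $\tau=3\lambda$ gives this control: it holds for every licci ideal (Section~\ref{sec:invariant}), and for a monomial ideal it forces a rigid recursive shape (Section~\ref{sec:three}). Section~\ref{sec:bdl} describes the construction behind $I$ and tries it on a small example. Sections~\ref{sec:I} and~\ref{sec:nomodel} compute the Hilbert function of $I$ and show that it is incompatible with that shape, and Section~\ref{sec:N} treats the other values of $N$.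

\section{Basic double links}\label{sec:bdl}

All dimensions are over $k$. We write $[n]=1+t+\dots+t^{n-1}$, so that $(1-t)[n]=1-t^n$. The minimal generators of a monomial ideal $M$ are the monomials in $M$ with no proper divisor in $M$; a monomial is \emph{pure} if it is a power of a variable. A zero-dimensional monomial ideal has exactly one pure minimal generator for each variable. We use four standard facts about a regular sequence $f_1,\dots,f_g$ in $R$, with $\mathfrak f=(f_1,\dots,f_g)$ and $S=R/\mathfrak f$.
\begin{enumerate}
\item[(F1)] Every associated prime of $S$ has height $g$.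
\item[(F2)] The $S$-module $\mathfrak f/\mathfrak f^2$ is free of rank $g$.
\item[(F3)] If $g=N$, then $S$ is a finite-dimensional $k$-algebra and a product of local Artinian Gorenstein rings; hence $S\cong\operatorname{Hom}_k(S,k)$ as $S$-modules.
\item[(F4)] Forms $f_1,\dots,f_N$ of positive degrees $d_1,\dots,d_N$ are a regular sequence if and only if their only common zero over an algebraic closure of $k$ is the origin, and then $H_{\mathfrak f}=[d_1]\cdots[d_N]$.
\end{enumerate}

Let $g=N$. For a finitely generated $S$-module $X$ put $X^*=\operatorname{Hom}_S(X,S)$. By (F3) and adjunction, $X^*\cong\operatorname{Hom}_k(X,k)$ naturally in $X$, so $\dim X^*=\dim X$ and $X^{**}\cong X$. For an ideal $\mathfrak a\subseteq S$ we have $0:\mathfrak a\cong(S/\mathfrak a)^*$, so $\dim(0:\mathfrak a)=\dim S-\dim\mathfrak a$. Applying this twice shows that $0:(0:\mathfrak a)$, which contains $\mathfrak a$, has the same dimension as $\mathfrak a$; hence $0:(0:\mathfrak a)=\mathfrak a$. In terms of ideals of $R$: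
\begin{equation}\label{eq:link}
\text{if }\mathfrak f\subsetneq K\subsetneq R\text{ and }J=\mathfrak f:K,\text{ then }J\ne R,\ \ K=\mathfrak f:J,\text{ and so }K\sim J.
\end{equation}

\begin{lemma}\label{lem:zerodim}
If $f_1,\dots,f_g$ links $I$ and $J$ and $I$ is zero-dimensional, then $g=N$ and $J$ is zero-dimensional. Hence the whole linkage class of a zero-dimensional ideal consists of zero-dimensional ideals.
\end{lemma}

\begin{proof}
Let $J=(j_1,\dots,j_n)$. The map $R\to S^n$, $r\mapsto(rj_1,\dots,rj_n)$, has kernel $\mathfrak f:J=I$, so $R/I$ embeds in $S^n$ and every associated prime of $R/I$ is associated to $S$. The associated primes of $R/I\neq0$ are maximal ideals, of height $N$, so $g=N$ by (F1). Then $J=\mathfrak f:I$ is a proper ideal containing $\mathfrak f$, and $R/J$ is a quotient of the finite-dimensional ring $S$.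
\end{proof}

A single link replaces an ideal by a complement that is hard to write down. Two links that share $N-1$ of their elements give an explicit result.

\begin{lemma}[basic double link]\label{lem:bdl}
Let $K$ be a zero-dimensional ideal, $F_1,\dots,F_N\in K$ and $v\in R$. Assume that $F_1,\dots,F_{N-1},v$ and $F_1,\dots,F_N$ are regular sequences and that $(F_1,\dots,F_N)\ne K$. Then
\[
K'=(F_1,\dots,F_{N-1})+vK
\]
is linked to $K$ in two steps, by the sequences $F_1,\dots,F_{N-1},vF_N$ and $F_1,\dots,F_N$. If $K$, $v$ and the $F_i$ are homogeneous and $\deg v=\delta$, then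
\[
H_{K'}=H_{(F_1,\dots,F_{N-1},v)}+t^\delta H_K .
\]
\end{lemma}

\begin{proof}
Put $\mathfrak F=(F_1,\dots,F_{N-1})$ and $J=(\mathfrak F,F_N):K$. By \eqref{eq:link}, $J\neq R$ and $K\sim J$. Both $v$ and $F_N$ are nonzerodivisors modulo $\mathfrak F$, hence so is $vF_N$, and
\[
(\mathfrak F,vF_N)\subseteq K'\subseteq(\mathfrak F,v)\ne R .
\]
So $F_1,\dots,F_{N-1},vF_N$ is a regular sequence in the proper ideal $K'$. We have $(\mathfrak F,vF_N):v=(\mathfrak F,F_N)$: if $vr\equiv vF_Nu\pmod{\mathfrak F}$, then $r-F_Nu\in\mathfrak F$ because $v$ is a nonzerodivisor modulo $\mathfrak F$. Therefore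
\[
(\mathfrak F,vF_N):K'=(\mathfrak F,vF_N):vK=\bigl((\mathfrak F,vF_N):v\bigr):K=(\mathfrak F,F_N):K=J .
\]
As $J\ne R$, the ideal $K'$ is strictly larger than $(\mathfrak F,vF_N)$, and \eqref{eq:link} gives $K'\sim J$.

The map $R\to R/K'$, $r\mapsto vr$, has cokernel $R/(\mathfrak F,v)$. Its kernel contains $K$; conversely, if $vr=va+f$ with $a\in K$ and $f\in\mathfrak F$, then $r-a\in\mathfrak F\subseteq K$. In the homogeneous case this gives an exact sequence $0\to(R/K)(-\delta)\to R/K'\to R/(\mathfrak F,v)\to0$ of graded modules, and the formula follows.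
\end{proof}

When is a basic double link monomial? If $F_1,\dots,F_{N-1},v$ are monomials whose only common zero is the origin, then for each coordinate axis one of them does not vanish on it and is therefore a power of the corresponding variable. So the $N$ monomials are powers of the $N$ different variables. The next lemma recognizes the monomial ideals that arise in this way with $\deg v=1$.

\begin{lemma}[peeling]\label{lem:peel}
Let $N\ge2$, let $M\subset R$ be a zero-dimensional monomial ideal with pure minimal generators $x_1^{a_1},\dots,x_N^{a_N}$, and suppose that $x_N$ divides every non-pure minimal generator of $M$. Then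
\[
M=(x_1^{a_1},\dots,x_{N-1}^{a_{N-1}})+x_N(M:x_N).
\]
If $a_N=1$, then $M$ is a complete intersection. If $a_N\ge2$, then $M:x_N$ is a zero-dimensional monomial ideal with $\lambda(M:x_N)<\lambda(M)$, and it is linked to $M$ in two steps.
\end{lemma}

\begin{proof}
The right side lies in $M$, and it contains every minimal generator of $M$, since those other than $x_1^{a_1},\dots,x_{N-1}^{a_{N-1}}$ are divisible by $x_N$. If $a_N=1$, no minimal generator other than $x_N$ is divisible by $x_N$, so all minimal generators are pure. If $a_N\ge2$, then $x_N\notin M$, so $K=M:x_N$ is proper. The monomial $x_N^{a_N-1}$ lies in $K$ but not in $M$, so $\lambda(K)<\lambda(M)$ and $K\ne(x_1^{a_1},\dots,x_N^{a_N})$. Apply Lemma~\ref{lem:bdl} with $F_j=x_j^{a_j}$ for $1\le j\le N$ and $v=x_N$.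
\end{proof}

\begin{corollary}\label{cor:two}
Every zero-dimensional monomial ideal of $k[x,y]$ is licci.
\end{corollary}

\begin{proof}
A non-pure monomial other than $1$ is divisible by both variables, so Lemma~\ref{lem:peel} always applies. Induct on $\lambda$.
\end{proof}

In three variables a monomial ideal $K$ may contain a regular sequence $F_1,F_2$ of low degree without containing powers of two variables of those degrees. A basic double link along $F_1,F_2$ then cannot be repeated with monomials. This is the source of the counterexample, but by itself it is not enough.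

\begin{example}\label{ex:toy}
Let $K=(x,y^5,yz,z^8)=(x,y^5)+z(x,y,z^7)$. It is homogeneously licci by Lemma~\ref{lem:bdl} (take $F_3=z^7$), with $H_K=[5]+t[7]$; the monomials outside $K$ lie on the $y$-axis and on the $z$-axis. The quadrics $x^2,yz$ lie in $K$. Every variable is a zerodivisor modulo $(x^2,yz)$, but $y+z$ is not. Lemma~\ref{lem:bdl} with $v=y+z$ and $F_3=y^8+z^8$ (note $x\in K\setminus(x^2,yz,F_3)$) shows that
\[
K'=(x^2,yz)+(y+z)K=(x^2,\ yz,\ xy+xz,\ y^6,\ z^9)
\]
is homogeneously licci with $H_{K'}=[2][2]+t[5]+t^2[7]$, that is, $h_{K'}=1,3,3,2,2,2,1,1,1$. This step has no monomial copy starting from $K$, because $K$ contains neither $y^2$ nor $z^2$. Still, $M=(x^2,y^2,yz,xz^5,z^9)$ has the same Hilbert function. Sorting the monomials outside $M$ by their exponent of $z$ gives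
\[
H_M=[2][2]+(t+\dots+t^4)[2]+(t^5+\dots+t^8),
\]
with coefficients $1,3,3,2,2,2,1,1,1$. And $M$ is licci, since Lemma~\ref{lem:peel} peels off $z$ five times, from $M$ through $M:z=(x^2,y,xz^4,z^8)$ down to $M:z^5=(x,y,z^4)$. The value $2$ in degrees $d=3,4,5$ comes from two lines in different directions for $K'$, namely $y^d$ and $z^d$, and from two parallel lines for $M$, namely $z^d$ and $xz^{d-1}$. A counterexample must have a Hilbert function that excludes such rearrangements.
\end{example}

\section{A linkage invariant}\label{sec:invariant}

For a zero-dimensional ideal $I\subset R$ call $\tau(I)-N\lambda(I)$ its \emph{excess}.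

\begin{proposition}\label{prop:invariance}
Directly linked zero-dimensional ideals have the same excess. Consequently $\tau(I)=N\lambda(I)$ for every zero-dimensional licci ideal $I$.
\end{proposition}

\begin{proof}
Let $I\sim J$ via the regular sequence generating $\mathfrak f$, of length $N$ by Lemma~\ref{lem:zerodim}. Put $S=R/\mathfrak f$, $\mathfrak a=I/\mathfrak f$, $\mathfrak b=J/\mathfrak f$, so $\mathfrak b=0:\mathfrak a\cong(R/I)^*$ and $\mathfrak a=0:\mathfrak b\cong(R/J)^*$. Then $\dim\mathfrak b=\lambda(I)$, $\dim\mathfrak a=\lambda(J)$, and $\mathfrak b^*\cong R/I$.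

The numbers $\tau(I)$ and $\tau(J)$ concern maps into different rings. Duality turns both into dimensions of tensor products with a common quotient. All tensor products and Tor modules are over $R$. By adjunction,
\[
\operatorname{Hom}_R(I,R/I)\cong\operatorname{Hom}_R(I,\operatorname{Hom}_S(\mathfrak b,S))\cong(I\otimes\mathfrak b)^*,
\]
so $\tau(I)=\dim I\otimes\mathfrak b$, and in the same way $\tau(J)=\dim\mathfrak a\otimes J$. Tensor $0\to\mathfrak f\to I\to\mathfrak a\to0$ with $\mathfrak b$, and $0\to\mathfrak f\to J\to\mathfrak b\to0$ with $\mathfrak a$: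
\begin{gather*}
\operatorname{Tor}_1(\mathfrak a,\mathfrak b)\xrightarrow{\ \alpha\ }\mathfrak f\otimes\mathfrak b\to I\otimes\mathfrak b\to\mathfrak a\otimes\mathfrak b\to0,\\
\operatorname{Tor}_1(\mathfrak a,\mathfrak b)\xrightarrow{\ \beta\ }\mathfrak a\otimes\mathfrak f\to\mathfrak a\otimes J\to\mathfrak a\otimes\mathfrak b\to0 .
\end{gather*}
For an $S$-module $X$, (F2) gives $\mathfrak f\otimes X\cong(\mathfrak f/\mathfrak f^2)\otimes_SX\cong X^N$, naturally in $X$. Thus $\dim\mathfrak f\otimes\mathfrak b=N\lambda(I)$ and $\dim\mathfrak a\otimes\mathfrak f=N\lambda(J)$, and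
\[
\tau(I)-N\lambda(I)=\dim\mathfrak a\otimes\mathfrak b-\dim\operatorname{im}\alpha,\qquad \tau(J)-N\lambda(J)=\dim\mathfrak a\otimes\mathfrak b-\dim\operatorname{im}\beta .
\]
It suffices to show $\ker\alpha=\ker\beta$.

We compare with $0\to\mathfrak f\to R\to S\to0$. For an $S$-module $X$ the connecting map $\operatorname{Tor}_1(S,X)\to\mathfrak f\otimes X$ is an isomorphism: it is injective since $\operatorname{Tor}_1(R,X)=0$, and surjective since $\mathfrak f\otimes X\to X$ is zero. The same holds with the factors interchanged. The inclusions $I\subseteq R$ and $\mathfrak a\subseteq S$ map the first sequence for $I$ to this one, with the identity on $\mathfrak f$. By naturality of connecting maps, $\alpha$ is the top arrow of the commutative square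
\[
\begin{array}{ccc}
\operatorname{Tor}_1(\mathfrak a,\mathfrak b)&\longrightarrow&\operatorname{Tor}_1(S,\mathfrak b)\\[2pt]
\downarrow&&\downarrow\\[2pt]
\operatorname{Tor}_1(\mathfrak a,S)&\longrightarrow&\operatorname{Tor}_1(S,S)
\end{array}
\]
followed by the isomorphism $\operatorname{Tor}_1(S,\mathfrak b)\cong\mathfrak f\otimes\mathfrak b$, and $\beta$ is the left arrow followed by $\operatorname{Tor}_1(\mathfrak a,S)\cong\mathfrak a\otimes\mathfrak f$. The right arrow is identified with $\mathfrak f\otimes\mathfrak b\to\mathfrak f\otimes S$, that is, with the inclusion $\mathfrak b^N\subseteq S^N$, and the bottom arrow with $\mathfrak a^N\subseteq S^N$. Both are injective, so $\ker\alpha$ and $\ker\beta$ both equal the kernel of the diagonal map $\operatorname{Tor}_1(\mathfrak a,\mathfrak b)\to\operatorname{Tor}_1(S,S)$.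

Finally, let $I$ be licci. By Lemma~\ref{lem:zerodim} it is linked through zero-dimensional ideals to a zero-dimensional complete intersection $\mathfrak f$, which has $N$ generators by (F1). By (F2), $\operatorname{Hom}_R(\mathfrak f,R/\mathfrak f)=\operatorname{Hom}_{R/\mathfrak f}(\mathfrak f/\mathfrak f^2,R/\mathfrak f)\cong(R/\mathfrak f)^N$, so $\mathfrak f$ has excess $0$.
\end{proof}

\begin{example}\label{ex:m2}
Let $\mathfrak m=(x,y,z)\subset k[x,y,z]$. Every $k$-linear map $\mathfrak m^2/\mathfrak m^3\to\mathfrak m/\mathfrak m^2$ is $R$-linear, since $\mathfrak m$ kills both sides, and gives a homomorphism $\mathfrak m^2\to R/\mathfrak m^2$. So $\tau(\mathfrak m^2)\ge6\cdot3=18$, while $3\lambda(\mathfrak m^2)=12$. The excess is at least $6$, and $\mathfrak m^2$ is not licci. In two variables the same count gives $3\cdot2=6=2\lambda$, in agreement with Corollary~\ref{cor:two}.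
\end{example}

\section{Monomial ideals in three variables}\label{sec:three}

To prove Theorem~\ref{thm:C} we show that $\mathfrak m^2$ is the only obstruction: a monomial ideal to which Lemma~\ref{lem:peel} does not apply is a degeneration of an ideal one of whose primary components is $\mathfrak m^2$. We need to know how $\tau$ behaves under field extension, localization and degeneration.

If $R^{r_2}\xrightarrow{\Phi}R^{r_1}\to I\to0$ is a presentation, then
\begin{equation}\label{eq:kernel}
\operatorname{Hom}_R(I,R/I)=\ker\bigl((R/I)^{r_1}\xrightarrow{\ \Phi^{T}\ }(R/I)^{r_2}\bigr).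
\end{equation}
Kernels of linear maps commute with field extension, so $\tau$, like $\lambda$, is unchanged by extending $k$. Next, let $Q=\mathfrak q_1\cap\dots\cap\mathfrak q_n$ with $\mathfrak q_i$ primary to distinct maximal ideals $\mathfrak p_i$. Then $R/Q\cong\prod_iR/\mathfrak q_i$. Each $R/\mathfrak q_i$ is an $R_{\mathfrak p_i}$-module and $Q_{\mathfrak p_i}=(\mathfrak q_i)_{\mathfrak p_i}$, so $\operatorname{Hom}_R(Q,R/\mathfrak q_i)\cong\operatorname{Hom}_R(\mathfrak q_i,R/\mathfrak q_i)$. Hence
\begin{equation}\label{eq:additive}
\lambda(Q)=\sum_i\lambda(\mathfrak q_i),\qquad\tau(Q)=\sum_i\tau(\mathfrak q_i).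
\end{equation}

The deformations we use replace the power $x_j^e$ by a product of $e$ linear factors.

\begin{lemma}[distractions]\label{lem:distraction}
Let $M\subset R$ be a zero-dimensional monomial ideal and let $c_{j,r}\in k$ for $1\le j\le N$, $r\ge1$. For a monomial $x^e=\prod_jx_j^{e_j}$ put
\[
D_t(x^e)=\prod_{j=1}^N\prod_{r=1}^{e_j}(x_j-c_{j,r}t)\in R[t],
\]
and let $M_1\subseteq R$ be the $k$-span of the polynomials $D_1(m)$ over the monomials $m\in M$.
\begin{enumerate}
\item[(a)] $M_1$ is an ideal, generated by the $D_1(m)$ with $m$ a minimal generator of $M$, and $\lambda(M_1)=\lambda(M)$.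
\item[(b)] $\tau(M_1)\le\tau(M)$.
\item[(c)] $\tau(M)\ge N\lambda(M)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Since $D_t(m)$ is $m$ plus terms of lower degree in the $x_j$, the $D_t(m)$, over all monomials $m$, form a $k[t]$-basis of $R[t]$. For $m=x^e$,
\[
D_t(x_jm)=(x_j-c_{j,e_j+1}t)\,D_t(m),\qquad\text{so}\qquad x_jD_t(m)=D_t(x_jm)+c_{j,e_j+1}t\,D_t(m).
\]
Hence the $k[t]$-span $\mathcal M$ of the $D_t(m)$ with $m\in M$ is an ideal of $R[t]$, and $B=R[t]/\mathcal M$ is a free $k[t]$-module of rank $\lambda(M)$ with basis the $D_t(m)$, $m\notin M$. Setting $t=0$ and $t=1$ maps $\mathcal M$ onto $M$ and onto $M_1$. So $M_1$ is an ideal of colength $\lambda(M)$. The first displayed identity shows that $D_1(m)$ divides $D_1(m')$ when $m$ divides $m'$, which gives the generators.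

(b) Let $k[t]\to L$ be one of the three maps $t\mapsto0$, $t\mapsto1$ (with $L=k$) or $k[t]\subset k(t)=L$. As $B$ is flat over $k[t]$, the sequence $0\to\mathcal M\to R[t]\to B\to0$ stays exact after applying $-\otimes_{k[t]}L$, so $\mathcal M\otimes L$ is an ideal $\mathcal M_L$ of $L[x_1,\dots,x_N]$ with quotient $B\otimes L$. A presentation $R[t]^{r_2}\xrightarrow{\Phi}R[t]^{r_1}\to\mathcal M\to0$ tensors to a presentation of $\mathcal M_L$. By \eqref{eq:kernel}, $\tau(\mathcal M_L)$ is the dimension of the kernel of $\Psi\otimes L$, where $\Psi=\Phi^T\colon B^{r_1}\to B^{r_2}$ is one fixed map of free $k[t]$-modules of finite rank. A minor of $\Psi$ that is nonzero at $t=0$ is a nonzero polynomial, so the rank at $t=0$ is at most the rank over $k(t)$, and $\tau(M)\ge\tau(\mathcal M_{k(t)})$. It remains to compare the generic fiber with the fiber at $t=1$. The $k(t)$-algebra automorphism $x_j\mapsto tx_j$ of $k(t)[x_1,\dots,x_N]$ sends $D_t(x^e)$ to $t^{e_1+\dots+e_N}D_1(x^e)$, so it carries $\mathcal M_{k(t)}$ to $M_1\otimes_kk(t)$. Thus $\tau(\mathcal M_{k(t)})=\tau(M_1)$.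

(c) We may extend $k$ and assume it infinite. Choose $c_{j,1},c_{j,2},\dots$ distinct for each $j$. For $x^e\notin M$ let $P_e=(c_{1,e_1+1},\dots,c_{N,e_N+1})$; these are $\lambda(M)$ distinct points. The value $D_1(x^u)(P_e)=\prod_j\prod_{r\le u_j}(c_{j,e_j+1}-c_{j,r})$ is nonzero exactly when $u_j\le e_j$ for all $j$, that is, when $x^u$ divides $x^e$. This never happens for $x^u\in M$, so $M_1$ lies in the intersection of the maximal ideals of the points $P_e$. Both ideals have colength $\lambda(M)$, so they are equal. The maximal ideal of a $k$-rational point is a complete intersection with $\lambda=1$ and $\tau=N$, so $\tau(M_1)=N\lambda(M)$ by \eqref{eq:additive}, and (b) finishes the proof.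
\end{proof}

\begin{example}\label{ex:distraction}
Let $M=(x^3,y^2,z^2,x^2y,xz,yz)$, with the six monomials $1,x,x^2,y,xy,z$ outside. No variable divides all of $x^2y,xz,yz$. Replace the second factor $x$ by $x-1$ and leave all other factors unchanged. Then
\[
M_1=\bigl(x^2(x-1),\ y^2,\ z^2,\ x(x-1)y,\ xz,\ yz\bigr).
\]
At the origin $x-1$ is a unit and $M_1$ becomes $\mathfrak m^2$, of colength $4$. At $(1,0,0)$ the element $x$ is a unit and $M_1$ becomes the complete intersection $(x-1,y^2,z)$, of colength $2$. Hence $\tau(M)\ge\tau(M_1)\ge18+6=24>18=3\lambda(M)$.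
\end{example}

The general case is the same: keep the first and the last factor of each pure generator at $0$ and move the factors in between to $1$. Only the values $0\ne1$ are needed, so the argument works over every field.

\begin{lemma}\label{lem:common}
Let $M\subset k[x,y,z]$ be a zero-dimensional monomial ideal with $\tau(M)=3\lambda(M)$. Then some variable divides all non-pure minimal generators of $M$.
\end{lemma}

\begin{proof}
Suppose not, and let $x^A,y^B,z^C$ be the pure minimal generators. For each variable there is a non-pure minimal generator not divisible by it; in three variables such a generator involves exactly the other two. So there are minimal generators $y^{b_1}z^{c_1}$, $x^{a_2}z^{c_2}$, $x^{a_3}y^{b_3}$ with all displayed exponents positive. None is divisible by a pure generator, so $a_i<A$, $b_i<B$, $c_i<C$, and in particular $A,B,C\ge2$.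

Apply Lemma~\ref{lem:distraction} with $c_{x,r}=1$ for $2\le r\le A-1$ and $c_{x,r}=0$ otherwise, and likewise for $y$ and $z$ with $B$ and $C$ in place of $A$. Then
\[
D_1(x^i)=\begin{cases}1,&i=0,\\ x(x-1)^{i-1},&1\le i\le A-1,\\ x^{\,i-A+2}(x-1)^{A-2},&i\ge A,\end{cases}
\]
and $D_1(x^iy^jz^l)=D_1(x^i)D_1(y^j)D_1(z^l)$. A maximal ideal containing $M_1$ contains $D_1(x^A)$, hence $x$ or $x-1$, and likewise for $y$ and $z$; so it is the ideal $\mathfrak m_\varepsilon$ of a point $\varepsilon\in\{0,1\}^3$. In $R_{\mathfrak m_\varepsilon}$ each $D_1(m)$ is a unit times a monomial in the coordinates $x-\varepsilon_1,y-\varepsilon_2,z-\varepsilon_3$. Let $M^\varepsilon\subseteq R$ be the ideal generated by these monomials, for $m\in M$. It contains a power of each coordinate, coming from $x^A,y^B,z^C$, so it is $R$ or $\mathfrak m_\varepsilon$-primary, and it agrees with $M_1$ locally at $\varepsilon$. Thus the proper ideals among the $M^\varepsilon$ are the primary components of $M_1$, and each is a translate of a zero-dimensional monomial ideal.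

At the origin, $D_1(x^i)$ is a unit times $1$, $x$, or $x^{i-A+2}$, according as $i=0$, $1\le i\le A-1$, or $i\ge A$. The three pure generators contribute $x^2,y^2,z^2$ to $M^0$ and the three mixed generators above contribute $yz,xz,xy$, so $\mathfrak m^2\subseteq M^0$. A monomial $m$ contributing a monomial of degree at most $1$ has at most one positive exponent, and that exponent is below $A$, $B$ or $C$ respectively; such an $m$ is not in $M$. So $M^0=\mathfrak m^2$. By Lemma~\ref{lem:distraction}, \eqref{eq:additive} and Example~\ref{ex:m2},
\[
\tau(M)\ge\tau(M_1)=\tau(\mathfrak m^2)+\sum\tau(M^\varepsilon)\ge18+3\bigl(\lambda(M)-4\bigr)=3\lambda(M)+6,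
\]
where the sum runs over the components at points $\varepsilon\neq0$, whose colengths add up to $\lambda(M)-4$, and part (c) is applied to each of them. This contradicts $\tau(M)=3\lambda(M)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
If $M$ is licci, then $\tau(M)=3\lambda(M)$ by Proposition~\ref{prop:invariance}. For the converse we induct on $\lambda(M)$. By Lemma~\ref{lem:common} we may rename the variables so that $z$ divides all non-pure minimal generators. By Lemma~\ref{lem:peel}, either $M$ is a complete intersection, or $M$ is linked in two steps to the monomial ideal $M:z$ of smaller colength. In the second case $M:z$ has excess $0$ by Proposition~\ref{prop:invariance}, so it is licci by induction, and so is $M$.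
\end{proof}

In this induction the variable to be peeled off may change from step to step. For computing Hilbert functions it is much better to peel off one variable throughout, and a mild hypothesis makes this possible.

\begin{lemma}[rectangular slices]\label{lem:slices}
Let $M\subset k[x,y,z]$ be a zero-dimensional monomial ideal with $\tau(M)=3\lambda(M)$, and suppose that $z^s\notin M$ while $xz^s,yz^s,z^{s+1}\in M$. Then there are integers $a_0\ge\dots\ge a_s\ge1$ and $b_0\ge\dots\ge b_s\ge1$ such that
\[
x^\alpha y^\beta z^i\notin M\iff i\le s,\ \alpha<a_i,\ \beta<b_i .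
\]
In particular $H_M=\sum_{i=0}^st^i[a_i][b_i]$. If $i=0$ or $a_i<a_{i-1}$, then $x^{a_i}z^i$ is a minimal generator of $M$; if $i=0$ or $b_i<b_{i-1}$, then $y^{b_i}z^i$ is a minimal generator of $M$.
\end{lemma}

\begin{proof}
Let $N_i\subseteq k[x,y]$ be the ideal spanned by the monomials $u$ with $uz^i\in M$. Then $N_0\subseteq N_1\subseteq\cdots$, each $N_i$ contains powers of $x$ and of $y$, and $N_i$ is proper exactly for $i\le s$. We claim that $N_i=(x^{a_i},y^{b_i})$ with $a_i,b_i\ge1$ for $i\le s$.

Let $p,q\le s$ be minimal with $xz^p\in M$ and $yz^q\in M$, and put $i^*=\min(p,q)$ and $M_i=M:z^i$. If $i^*\le i\le s$, then $N_i$ is a proper monomial ideal that contains $x$ or $y$ and a power of the other variable, so it has the claimed form. For smaller $i$ we show by induction that $M_i$ has excess $0$ for $i\le i^*$ and that the claim holds for $i<i^*$. Let $i<i^*$ and let $M_i$ have excess $0$. The non-pure monomial $xz^{p-i}$ lies in $M_i$, while $z^{p-i}\notin M_i$ since $p\le s$, and $xz^{p-i-1}\notin M_i$ since $p$ is minimal; so it is a minimal generator. The same holds for $yz^{q-i}$.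 The only variable dividing both is $z$, so by Lemma~\ref{lem:common} $z$ divides all non-pure minimal generators of $M_i$. Lemma~\ref{lem:peel} gives $M_i=(x^{a_i},y^{b_i})+zM_{i+1}$, and the monomials of $M_i$ not involving $z$ span $N_i=(x^{a_i},y^{b_i})$. The pure generator $z^{s+1-i}$ of $M_i$ has exponent at least $2$ because $i<i^*\le s$, so $M_{i+1}$ is linked to $M_i$ and has excess $0$ by Proposition~\ref{prop:invariance}.

From $x^{a_i},y^{b_i}\in N_{i+1}$ we get $a_i\ge a_{i+1}$ and $b_i\ge b_{i+1}$. Finally $x^{a_i}z^i\in M$ and $x^{a_i-1}z^i\notin M$, and if $i\ge1$ and $a_i<a_{i-1}$ then $x^{a_i}z^{i-1}\notin M$; the same argument applies to $y$.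
\end{proof}

The hypothesis on $z^s$ cannot be dropped. The ideal $(x^2,y^2,z^2,xyz)$ is licci (peel off $z$, then $x$), but in each of the three directions its second slice is the square of the maximal ideal in two variables.

\section{The ideal $I$ and its Hilbert function}\label{sec:I}

The ideal of Theorem~\ref{thm:A} is built like $K'$ in Example~\ref{ex:toy}, with the line in the $y$-direction thickened to a bundle of $4\times4$ parallel lines and with large exponents that separate the different features of the Hilbert function. Let
\[
I_0=(x,y,z^{2000}),\qquad I_1=(x^4,y^{1000})+z^4I_0=(x^4,y^{1000},xz^4,yz^4,z^{2004}),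
\]
so that $I=(x^8,y^4z^4)+(y+z)^{100}I_1$. For a series $H=\sum h(d)t^d$ write $\Delta H=(1-t)H$ and $\Delta h(d)=h(d)-h(d-1)$.

\begin{proposition}\label{prop:H}
The ideal $I$ is zero-dimensional and homogeneously licci, with Hilbert series
\[
H=[8][8][100]+t^{100}[4][4][1000]+t^{104}[2000].
\]
Its Hilbert function $h$ satisfies:
\begin{enumerate}
\item[(H1)] $h(d)=\binom{d+2}2$ for $d\le7$;
\item[(H2)] $\Delta h(15)=0$;
\item[(H3)] $h(d)=17$ for $114\le d\le1099$;
\item[(H4)] if $d\ge1000$ and $\Delta h(d)\ne0$, then $d\in\{1100,\dots,1106\}\cup\{2104\}$;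
\item[(H5)] $h(d)=1$ for $1106\le d\le2103$, and $h(d)=0$ for $d\ge2104$.
\end{enumerate}
\end{proposition}

\begin{proof}
We apply Lemma~\ref{lem:bdl} twice, starting from the complete intersection $I_0$ with $H_{I_0}=[2000]$. From $I_0$ to $I_1$ take $F_1=x^4$, $F_2=y^{1000}$, $v=z^4$, $F_3=z^{2000}$, and note $x\in I_0\setminus(F_1,F_2,F_3)$. This gives $H_{I_1}=[4][4][1000]+t^4[2000]$. From $I_1$ to $I$ take $F_1=x^8$, $F_2=y^4z^4=y^3\cdot yz^4$, $v=(y+z)^{100}$ and $F_3=y^{2004}+z^{2004}$; the $F_i$ lie in $I_1$. A common zero of $F_1,F_2$ has $x=0$ and $yz=0$; if also $v=0$ or $F_3=0$, then the vanishing of one of $y,z$ forces that of the other. So both sequences are regular by (F4), and $x^4\in I_1\setminus(F_1,F_2,F_3)$ for degree reasons. All four links use forms, and $H=[8][8][100]+t^{100}H_{I_1}$.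

Multiplying by $1-t$ turns $[100]$, $[1000]$, $[2000]$ into $1-t^{100}$, $1-t^{1000}$, $1-t^{2000}$, so
\[
\Delta H=[8][8]-t^{100}\bigl([8][8]-[4][4]-t^4\bigr)-t^{1100}[4][4]-t^{2104}.
\]
The coefficients of $[8][8]$ are $1,2,\dots,8,7,\dots,1$ in degrees $0,\dots,14$, with sum $64$, and those of $[4][4]$ are $1,2,3,4,3,2,1$ in degrees $0,\dots,6$, with sum $16$. The four terms occupy the disjoint ranges of degrees $0$--$14$, $100$--$114$, $1100$--$1106$ and $2104$, which gives (H2) and (H4). Summing the coefficients of $\Delta H$ gives $h(d)=1+2+\dots+(d+1)$ for $d\le7$, then $h=64-(64-16-1)=17$ from degree $114$ to $1099$, then $h=17-16=1$ from degree $1106$ to $2103$, and then $0$.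
\end{proof}

Without its last term, $H$ would be the Hilbert series of the monomial basic double link $(x^8,y^8)+z^{100}(x^4,y^4,z^{1000})$. The term $t^{104}[2000]$, a single long line, raises the plateau from $16=4\cdot4$ to the prime $17$.

\section{No monomial ideal of excess zero has this Hilbert function}\label{sec:nomodel}

The plan is as follows. The long tail (H5) forces rectangular slices. The plateau (H3) forbids generators in a long range of degrees, so in that range the monomials outside $M$ form lines parallel to the axes, and counting them writes $17$ as $a_0+\dots+a_{\kappa-1}+PQ$: there are $\kappa$ slices that are long in the $y$-direction, and a $P\times Q$ column in the $z$-direction. For $I_1$, which also has a plateau of height $17$, this reads $17=4+4+4+4+1\cdot1$. For $M$, however, (H1) forces $a_0\ge8$, and a long slice of that width cannot end within the seven degrees allowed by (H4). So $\kappa=0$ and the column is $17\times1$, which (H2) excludes.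

We use Macaulay's theorem on the growth of Hilbert functions. For integers $u,d\ge1$ there is a unique expansion $u=\binom{n_d}d+\binom{n_{d-1}}{d-1}+\dots+\binom{n_j}j$ with $n_d>\dots>n_j\ge j\ge1$; put $u^{\langle d\rangle}=\binom{n_d+1}{d+1}+\dots+\binom{n_j+1}{j+1}$. The theorem states that $h_J(d+1)\le h_J(d)^{\langle d\rangle}$ for every homogeneous ideal $J$ with $h_J(d)\geq1$. If $u\le d$, the expansion is $\binom dd+\dots+\binom{d-u+1}{d-u+1}$ and $u^{\langle d\rangle}=u$. Hence
\begin{equation}\label{eq:macaulay}
1\le h_J(d)\le d\ \implies\ h_J(d+1)\le h_J(d).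
\end{equation}

\begin{proposition}\label{prop:nomodel}
No monomial ideal $M\subset k[x,y,z]$ with $\tau(M)=3\lambda(M)$ has Hilbert series $H$.
\end{proposition}

\begin{proof}
Suppose $M$ is such an ideal, and put $s=2103$.

\medskip\noindent\emph{Step 1: slices.} By (H5) exactly one monomial $m$ of degree $s$ lies outside $M$. Its divisors of degree $s-1$ lie outside $M$, and $h(s-1)=1$, so only one variable divides $m$. Rename the variables so that $m=z^s$. All monomials of degree $s+1$ lie in $M$, so Lemma~\ref{lem:slices} applies and
\begin{equation}\label{eq:rows}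
H=\sum_{i=0}^st^i[a_i][b_i],\qquad a_0\ge\dots\ge a_s\ge1,\quad b_0\ge\dots\ge b_s\ge1 .
\end{equation}
By (H1), $M$ contains no monomial of degree at most $7$, so $a_0,b_0\ge8$. We call the set of monomials $x^\alpha y^\beta z^i\notin M$ with fixed $i$ the \emph{row} $i$.

\medskip\noindent\emph{Step 2: a gap in the generators.} \emph{Every minimal generator of $M$ has degree at most $114$ or at least $1100$.} Let $114\le d\le1098$ and let $J\subseteq M$ be generated by the monomials of $M$ of degree at most $d$. Then $h_J(d)=17\le d$, so $h_J(d+1)\le17$ by \eqref{eq:macaulay}. A minimal generator of $M$ of degree $d+1$ lies outside $J$ and would give $h(d+1)\le16$, against (H3).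

\medskip\noindent\emph{Step 3: long rows and a column.} If $a_0,b_0\ge115$, all $115$ monomials of degree $114$ in $x,y$ lie outside $M$, against $h(114)=17$. Interchanging $x$ and $y$ if necessary, assume $a_0\le114$; then $a_i\le114$ for all $i$. Let $\kappa$ be the number of $i$ with $b_i\ge115$, so that $b_i\ge115$ if and only if $i<\kappa$.

For $i<\kappa$ let $i'\le i$ be minimal with $b_{i'}=b_i$. Then $y^{b_i}z^{i'}$ is a minimal generator of degree at least $115$, hence at least $1100$ by Step 2. So $b_i\ge1100-i$ for $i<\kappa$. If $\kappa\ge18$, the $18$ monomials $y^{500-i}z^i$ with $0\le i\le17$ lie outside $M$, against $h(500)=17$. Therefore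
\[
\kappa\le17,\qquad b_i\ge1084\ \text{ for }i<\kappa,\qquad a_i,b_i\le114\ \text{ for }i\ge\kappa .
\]
If $115\le i\le985$ and $a_i<a_{i-1}$, then $x^{a_i}z^i$ is a minimal generator of degree between $116$ and $114+985=1099$, against Step 2. As $i\geq\kappa$ in this range, the same argument applies to $b_i$. So $(a_i,b_i)=(P,Q)$ is constant for $114\le i\le985$, with $P,Q\le114$; see Figure~\ref{fig:rows}.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.8]
\filldraw[fill=gray!25] (0,0) -- (8,0) -- (8,0.3) -- (7.4,0.3) -- (7.4,0.6) -- (2,0.6) -- (2,1) -- (1.5,1) -- (1.5,1.5) -- (0.9,1.5) -- (0.9,3.8) -- (0.3,3.8) -- (0.3,4.6) -- (0,4.6) -- cycle;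
\draw[->] (0,0) -- (8.8,0) node[right] {$\beta$};
\draw[->] (0,0) -- (0,5.1) node[above] {$i$};
\draw (0,0.6) -- (-0.12,0.6) node[left] {$\kappa$};
\draw (0,1.8) -- (-0.12,1.8) node[left] {$114$};
\draw (0,3.5) -- (-0.12,3.5) node[left] {$985$};
\draw (0,4.6) -- (-0.12,4.6) node[left] {$2104$};
\draw (2.5,0) -- (2.5,-0.12) node[below] {$115$};
\draw (6.8,0) -- (6.8,-0.12) node[below] {$1084$};
\node[right] at (0.9,2.65) {$b_i=Q$};
\end{tikzpicture}
\caption{Schematic picture, not to scale, of the monomials $y^\beta z^i\notin M$ for a hypothetical monomial ideal $M$ with $\tau(M)=3\lambda(M)$ and Hilbert series $H$; row $i$ has length $b_i$. The first $\kappa\le17$ rows have length at least $1084$, all other rows have length at most $114$, and the rows with $114\le i\le985$ have the same length $Q$.}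
\label{fig:rows}
\end{figure}

\medskip\noindent\emph{Step 4: counting in degree $600$.} Consider the monomials $x^\alpha y^\beta z^i\notin M$ of degree $600$. A row $i<\kappa$ contributes exactly $a_i$ of them, because for each $\alpha<a_i\le114$ the exponent $\beta=600-i-\alpha$ satisfies $0\le\beta<1084\le b_i$. In a row $i\ge\kappa$ we have $\alpha,\beta\le113$, so $i=600-\alpha-\beta$ lies between $374$ and $600$, where $(a_i,b_i)=(P,Q)$; hence $\alpha<P$ and $\beta<Q$. Conversely, each pair with $\alpha<P$, $\beta<Q$ determines $i=600-\alpha-\beta$ in that range and thus exactly one such monomial. By (H3),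
\begin{equation}\label{eq:17}
17=\sum_{i<\kappa}a_i+PQ .
\end{equation}

\medskip\noindent\emph{Step 5: there are no long rows.} Equation \eqref{eq:17} alone allows $\kappa\ge1$, for example $17=8+3\cdot3$, so we look at the degrees where the long rows end. Multiply \eqref{eq:rows} by $1-t$. In the rows $i<\kappa$ use $(1-t)[b_i]=1-t^{b_i}$. In the rows $i\ge\kappa$ write $(1-t)t^i=t^i-t^{i+1}$ and collect equal powers. With $r_i=[a_i][b_i]$ this gives
\[
\Delta H=\sum_{i<\kappa}t^i[a_i]+t^\kappa r_\kappa-\sum_{i<\kappa}t^{i+b_i}[a_i]-\sum_{i=\kappa+1}^st^i(r_{i-1}-r_i)-t^{s+1}r_s .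
\]
The coefficient of $t^n$ in $r_i$ counts the pairs $(\alpha,\beta)$ with $\alpha<a_i$, $\beta<b_i$, $\alpha+\beta=n$, and these rectangles are nested, so $r_{i-1}-r_i$ has nonnegative coefficients. The first two terms have degree at most $16+113$ and $17+226$, both below $1000$. Hence in degrees at least $1000$ there is no cancellation, and $-\Delta h(d)$ is at least the coefficient of $t^d$ in $\sum_{i<\kappa}t^{i+b_i}[a_i]$. If $\kappa\ge1$, then $b_0\ge1100$ and $a_0\ge8$, so the term $t^{b_0}[a_0]$ makes $\Delta h$ nonzero in the eight consecutive degrees $b_0,\dots,b_0+7$. The set in (H4) contains no eight consecutive integers. So $\kappa=0$.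

\medskip\noindent\emph{Step 6: the column is too wide.} Now \eqref{eq:17} reads $PQ=17$, so $Q=17$ or $P=17$. Let $Q=17$. Then $b_i\ge17$ for $i\le985$, so $i+b_i\ge17$ for every $i$. In $\Delta H=\sum_it^i[a_i](1-t^{b_i})$ the negative terms therefore do not reach degree $15$, and
\[
\Delta h(15)=\#\{\,i\le15:\ 15-i<a_i\,\}\ge1,
\]
because $i=15$ qualifies. This contradicts (H2). If $P=17$, then $a_i\ge17$ for $i\le985$, and $\Delta H=\sum_it^i[b_i](1-t^{a_i})$ gives $\Delta h(15)=\#\{i\le15:15-i<b_i\}\ge1$, the same contradiction.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]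
The first claim is Proposition~\ref{prop:H} and the last is Proposition~\ref{prop:nomodel}. A licci monomial ideal with Hilbert series $H$ is zero-dimensional and has $\tau=3\lambda$ by Proposition~\ref{prop:invariance}, so none exists.
\end{proof}

\begin{remark}
In the same construction with $e$ in place of $4$ and $2e$ in place of $8$, the plateau has height $e^2+1$, and $4e-1$ is the first degree in which $[2e][2e]$ vanishes. Step 6 uses that the height is a prime exceeding this degree. The pairs $(e^2+1,4e-1)$ for $e=1,2,3,4$ are $(2,3)$, $(5,7)$, $(10,11)$, $(17,15)$, which explains the choice $e=4$. Example~\ref{ex:toy} is a case $e=1$, and the ideal $M$ found there realizes the plateau by a $2\times1$ column.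
\end{remark}

\section{The number of variables}\label{sec:N}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
For $N=1$ a zero-dimensional homogeneous ideal is $(x_1^d)$, a monomial complete intersection. For $N=2$, an initial ideal of $I$ is a monomial ideal with the same Hilbert function, hence zero-dimensional, and it is licci by Corollary~\ref{cor:two}. The case $N=3$ is Theorem~\ref{thm:A}.

Let $N\ge4$, let $R'=k[x_1,x_2,x_3]$, let $I\subset R'$ be the ideal of Theorem~\ref{thm:A}, and put $\mathfrak n=(x_4,\dots,x_N)\subset R$. For an ideal $A\subseteq R'$ let $\tilde A=AR+\mathfrak n$, the preimage of $A$ under $R\to R/\mathfrak n=R'$; then $R/\tilde A\cong R'/A$. If forms $f_1,f_2,f_3$ link $A$ and $B$ in $R'$, then $f_1,f_2,f_3,x_4,\dots,x_N$ is a regular sequence of forms by (F4), and it links $\tilde A$ and $\tilde B$ because taking preimages commutes with colons. Since $\tilde I_0$ is a complete intersection, $\tilde I$ is zero-dimensional and homogeneously licci with Hilbert series $H$.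

Suppose $M\subset R$ is a licci monomial ideal with Hilbert series $H$. Since $h(1)=3$, exactly $N-3$ variables lie in $M$. After renumbering, $M=M'R+\mathfrak n$ with $M'\subset R'$ a monomial ideal, and $R/M\cong R'/M'$, so $M'$ has Hilbert series $H$. We do not know that $M'$ is licci, but its excess can be computed; this is why Theorem~\ref{thm:A} is stated for all $M$ with $\tau=3\lambda$. Grade $R=\bigoplus_jR_j$ by the degree in $x_4,\dots,x_N$, so $R_0=R'$ and $R_1$ is $R'$-free of rank $N-3$. The components of $M$ are $M',R_1,R_2,\dots$, and those of $M^2=M'^2R+M'\mathfrak n+\mathfrak n^2$ are $M'^2,\ M'R_1,\ R_2,\dots$. Hence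
\[
M/M^2\cong M'/M'^2\oplus(R'/M')^{N-3}
\]
as modules over $R/M=R'/M'$. Since $\operatorname{Hom}_R(M,R/M)=\operatorname{Hom}_{R/M}(M/M^2,R/M)$, and likewise for $M'$, we get $\tau(M)=\tau(M')+(N-3)\lambda(M')$. Proposition~\ref{prop:invariance} gives $\tau(M)=N\lambda(M)=N\lambda(M')$, so $\tau(M')=3\lambda(M')$, contradicting Proposition~\ref{prop:nomodel}.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Keyton}
Jesse Keyton, \emph{Homogeneous Liaison and the Sequentially Bounded Licci Property}, arXiv:1908.00676 (2019).

\end{thebibliography}
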